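\title{Resistance sparsifiers of the complete graph}

\begin{abstract}
An $\varepsilon$-resistance sparsifier of a weighted graph $G$ is a weighted graph on the same vertex set whose effective resistances agree with those of $G$ up to a factor $1\pm\varepsilon$. By a theorem of Chu et al., $\widetilde O(n/\varepsilon)$ edges suffice for every $n$-vertex graph. We show that this bound is tight up to polylogarithmic factors for all $1/n\le\varepsilon\le 1/2$: every $\varepsilon$-resistance sparsifier of the complete graph $K_n$ has at least $n/(12\varepsilon)$ edges. The proof uses one linear identity between the conductances at a vertex and the effective resistances. Averaging this identity gives a sharper lower bound, and random circulant graphs and Ramanujan graphs match it: the minimum number of edges for $K_n$ is $(1+o(1))\,n/(4\varepsilon)$ when $n\varepsilon\to\infty$ and $\varepsilon\log^3 n\to0$.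
\end{abstract}

\section{Introduction}

Let $G=(V,E,w)$ be a connected undirected graph on $n$ vertices with positive edge weights. As in \cite{KK}, we view $G$ as an electrical network in which $w(e)$ is the resistance of the edge $e$. The \emph{effective resistance} $R_G(x,y)$ is the voltage difference between $x$ and $y$ when a unit current enters at $x$ and leaves at $y$; a formula is recalled in Section~\ref{sec:prelim}. It takes all routes from $x$ to $y$ into account at once: in a tree it is the weighted length of the unique path, while $k$ internally disjoint paths of length $\ell$ from $x$ to $y$, and nothing else, give $\ell/k$.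

For $\varepsilon>0$, an \emph{$\varepsilon$-resistance sparsifier} of $G$ is a connected graph $G'=(V,E',w')$ on the same vertex set, with positive weights that are again read as resistances, such that
\[
(1-\varepsilon)R_G(x,y)\le R_{G'}(x,y)\le(1+\varepsilon)R_G(x,y)\qquad\text{for all }x,y\in V .
\]
The set $E'$ need not be contained in $E$, and the weights $w'$ are arbitrary. All graphs are simple; this loses nothing, because deleting loops and merging parallel edges changes no effective resistance and only lowers the number of edges. Logarithms are natural.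

A sparsifier has at least $n-1$ edges because it is connected, and $\binom n2$ edges always suffice because $G$ is a sparsifier of itself. Chu et al.\ proved that every graph has an $\varepsilon$-resistance sparsifier with $\widetilde O(n/\varepsilon)$ edges, where $\widetilde O$ hides factors polylogarithmic in $n$. The question whether this is tight comes from Kalman and Krauthgamer \cite{KK}. We consider it in the range $1/n\le\varepsilon\le1/2$, in which $n/\varepsilon\le n^2$ and the lower inequality in the definition is a real constraint. \emph{Are there constants $c,k>0$ such that for all large $n$ and all $\varepsilon\in[1/n,1/2]$ some connected $n$-vertex graph has no $\varepsilon$-resistance sparsifier with fewer than $c\,n/(\varepsilon(\log n)^k)$ edges?}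

The answer is yes, no logarithm is lost, and a single graph serves for all $\varepsilon$. Throughout, $K_n$ carries unit weights.

\begin{theorem}\label{thm:degree}
Let $n\ge2$ and $0<\varepsilon<1$, and let $G'=(V,E',w')$ be an $\varepsilon$-resistance sparsifier of $K_n$. Then every vertex of $G'$ has degree $n-1$ or degree at least $\frac{1+\varepsilon}{6\varepsilon}$. Hence
\[
|E'|\ \ge\ \frac n2\min\Big\{n-1,\frac{1+\varepsilon}{6\varepsilon}\Big\},
\]
and $|E'|\ge\frac{n}{12\varepsilon}$ if $1/n\le\varepsilon\le1/2$. If $n\ge3$ and $\varepsilon(6n-13)<1$, then $G'$ has all $\binom n2$ edges.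
\end{theorem}

Since $\log n\ge1$ for $n\ge3$, the question is answered with $c=1/12$, $k=1$ and all $n\ge3$. Together with the bound of Chu et al., the worst-case optimum is $n/\varepsilon$ up to polylogarithmic factors throughout $1/n\le\varepsilon\le1/2$.

All effective resistances in $K_n$ are equal, so sparsifying $K_n$ means building a network with few edges in which the largest and the smallest effective resistance have ratio at most $\frac{1+\varepsilon}{1-\varepsilon}\approx1+2\varepsilon$. A heuristic suggests what to expect. Take a $d$-regular graph with unit resistances that looks like a tree around each vertex. By Foster's theorem (Lemma~\ref{lem:foster}) the average of $R(x,y)$ over edges $xy$ is $\frac{2(n-1)}{nd}\approx\frac2d$. If $x$ and $y$ are far apart, the current leaving $x$ spreads evenly over $d$ edges, then over $d(d-1)$ edges, and so on, so the voltage drops by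
\[
\sum_{k\ge0}\frac1{d(d-1)^k}=\frac{d-1}{d(d-2)}\approx\frac1d\Big(1+\frac1d\Big),
\]
and it drops by the same amount on the way into $y$. Adjacent and distant pairs thus differ by a factor of about $1+\frac1d$. Setting $\frac1d=2\varepsilon$ gives degree $\frac1{2\varepsilon}$ and $\frac{n}{4\varepsilon}$ edges. It is not evident that irregular degrees and unequal weights cannot do better. The next two theorems show that asymptotically they cannot, and that the heuristic value is attained. Let $m(n,\varepsilon)$ be the minimum number of edges of an $\varepsilon$-resistance sparsifier of $K_n$.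

\begin{theorem}\label{thm:lower}
For $n\ge3$ and $0<\varepsilon<1/3$,
\[
m(n,\varepsilon)\ \ge\ \frac{(n-1)^2(1-3\varepsilon)}{2\big(2\varepsilon(n-1)+1-\varepsilon\big)} .
\]
\end{theorem}

\begin{theorem}\label{thm:sharp}
\begin{itemize}
\item[(a)] If $n\varepsilon_n\to\infty$ and $\varepsilon_n\log^3n\to0$, then $m(n,\varepsilon_n)=(1+o(1))\dfrac{n}{4\varepsilon_n}$.
\item[(b)] $\displaystyle\lim_{\varepsilon\to0}\ \liminf_{n\to\infty}\ \frac{4\varepsilon}{n}\,m(n,\varepsilon)=1$.
\end{itemize}
\end{theorem}

We do not determine the sharp constant in the range $\varepsilon=\Theta(1/n)$, nor the exact polylogarithmic factor in the upper bound for general $G$.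

Theorem~\ref{thm:degree} is proved in Section~\ref{sec:vertex} by reading one identity at a single vertex, and Theorem~\ref{thm:lower} in Section~\ref{sec:average} by averaging it. Section~\ref{sec:regular} computes effective resistances of regular graphs to second order, and Sections~\ref{sec:circulant} and~\ref{sec:ramanujan} supply the graphs for the two parts of Theorem~\ref{thm:sharp}.

\section{Effective resistance}\label{sec:prelim}

A \emph{network} is a connected weighted graph $H$ on an $n$-element set $V$, $n\ge2$. We describe it by its \emph{conductances}: $c_{xy}$ is the reciprocal of the resistance of the edge $xy$, and $c_{xy}=0$ if $x$ and $y$ are not adjacent, in particular if $x=y$. Put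
\[
C_x=\sum_y c_{xy},\qquad W=\sum_xC_x,\qquad P_{xy}=\frac{c_{xy}}{C_x}.
\]
For fixed $x$ the numbers $P_{xy}$ form a probability distribution on the neighbors of $x$; it is the law of one step of the random walk on $H$.

The \emph{Laplacian} $L$ is the symmetric matrix with $(Lv)_x=\sum_yc_{xy}(v_x-v_y)$. If $v$ is a vector of voltages, $(Lv)_x$ is the net current that flows from $x$ into the network. Since $v^TLv=\frac12\sum_{x,y}c_{xy}(v_x-v_y)^2$ and $H$ is connected, the kernel of $L$ is spanned by the all-ones vector $\mathbf 1$. Let $M$ be the pseudoinverse of $L$: the symmetric matrix that inverts $L$ on $\mathbf 1^\perp$ and kills $\mathbf 1$. Then $LM=I-\frac1nJ$, where $J$ is the all-ones matrix. A unit current from $x$ to $z$ produces the voltages $v=M(e_x-e_z)$, up to an additive constant, because $Lv=e_x-e_z$. Hence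
\begin{equation}\label{eq:R}
R_{xz}=v_x-v_z=(e_x-e_z)^TM(e_x-e_z)=M_{xx}+M_{zz}-2M_{xz}
\end{equation}
is the effective resistance. It is symmetric, vanishes for $x=z$, and is positive otherwise. We write $R_{\max}$ and $R_{\min}$ for its extreme values over pairs of distinct vertices.

For $K_n$ we have $L=nI-J$, which acts on $\mathbf 1^\perp$ as multiplication by $n$. So every pair of distinct vertices has effective resistance $\rho:=\|e_x-e_z\|^2/n=2/n$.

\begin{lemma}\label{lem:scale}
Let $0<\varepsilon<1$. An $\varepsilon$-resistance sparsifier of $K_n$ has $R_{\max}/R_{\min}\le\frac{1+\varepsilon}{1-\varepsilon}$. Conversely, an $n$-vertex network with $R_{\max}/R_{\min}\le\frac{1+\varepsilon}{1-\varepsilon}$ becomes an $\varepsilon$-resistance sparsifier of $K_n$ when all its weights are multiplied by a suitable constant. The condition holds in particular if $R_{\max}/R_{\min}\le1+2\varepsilon$.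
\end{lemma}

\begin{proof}
The first claim is the definition. Multiplying all resistances by $s>0$ replaces $L$ by $L/s$, so it multiplies $M$ and all $R_{xy}$ by $s$. Choose $s$ so that the new $R_{\min}$ is $(1-\varepsilon)\rho$; the new $R_{\max}$ is then at most $(1+\varepsilon)\rho$. Finally, $(1+2\varepsilon)(1-\varepsilon)=1+\varepsilon-2\varepsilon^2\le1+\varepsilon$.
\end{proof}

\begin{lemma}[Foster's theorem]\label{lem:foster}
In every network, $\sum_{x,y}c_{xy}R_{xy}=2(n-1)$, the sum being over ordered pairs.
\end{lemma}

\begin{proof}
By \eqref{eq:R}, the sum equals $2\sum_xC_xM_{xx}-2\sum_{x,y}c_{xy}M_{xy}=2\operatorname{tr}(LM)=2\operatorname{tr}(I-\frac1nJ)=2(n-1)$.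
\end{proof}

\section{One vertex at a time}\label{sec:vertex}

We begin with the smallest possible degree.

\begin{example}[Leaves]\label{ex:leaf}
Let $n\ge3$, let $x$ be a vertex with a single neighbor $y$, and let $z$ be a third vertex. All current that enters at $x$ passes through the edge $xy$, so $R_{xy}=1/c_{xy}$ and $R_{xz}=1/c_{xy}+R_{yz}=R_{xy}+R_{yz}\ge2R_{\min}$. Thus $R_{\max}/R_{\min}\ge2$, and by Lemma~\ref{lem:scale} a sparsifier of $K_n$ can have a leaf only if $\frac{1+\varepsilon}{1-\varepsilon}\ge2$, that is, $\varepsilon\ge\frac13$. The star with unit weights has resistances $1$ and $2$, so $m(n,\varepsilon)=n-1$ for $\frac13\le\varepsilon<1$.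
\end{example}

The example compares the resistance from $x$ to a neighbor with the resistance from $x$ to a non-neighbor, using conservation of current at $x$. For a vertex of higher degree the current splits in a way that depends on the whole network, about which we know nothing except its effective resistances. What saves the argument is that the voltage drop along each edge at $x$ is itself a combination of effective resistances.

\begin{lemma}\label{lem:identity}
In every network, for all $x\ne z$,
\begin{equation}\label{eq:identity}
\sum_yP_{xy}\,\big(R_{xy}+R_{xz}-R_{yz}\big)=\frac2{C_x}.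
\end{equation}
\end{lemma}

\begin{proof}
Let $v=M(e_x-e_z)$. The $x$-coordinate of $Lv=e_x-e_z$ reads $\sum_yc_{xy}(v_x-v_y)=1$. Now $v_x-v_y=(e_x-e_y)^TM(e_x-e_z)=M_{xx}-M_{xz}-M_{xy}+M_{yz}$. By \eqref{eq:R}, the diagonal entries $M_{yy}$ and $M_{zz}$ cancel in $R_{xy}+R_{xz}-R_{yz}$, which leaves $2M_{xx}-2M_{xy}-2M_{xz}+2M_{yz}=2(v_x-v_y)$. Substitute and divide by $C_x$.
\end{proof}

The right side of \eqref{eq:identity} does not depend on $z$. On the left, the term $y=z$ is special, because $R_{zz}=0$ makes its bracket about twice as large as the others. To see the effect, suppose that all resistances between distinct vertices equal $\rho$ exactly. The bracket is $\rho$ for $y\ne z$ and $2\rho$ for $y=z$, so \eqref{eq:identity} becomes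
\[
(1+P_{xz})\,\rho=\frac2{C_x}\qquad\text{for all }z\ne x .
\]
Hence $P_{xz}$ is the same number for all $z\ne x$. This number is $\frac1{n-1}$, and the network is complete. If the resistances are equal only up to $1\pm\varepsilon$, the numbers $P_{xz}$ are equal up to an additive $O(\varepsilon)$. When one of them is zero, all are $O(\varepsilon)$, and since they sum to $1$, about $1/\varepsilon$ of them are nonzero.

\begin{proof}[Proof of Theorem~\ref{thm:degree}]
All resistances between distinct vertices of $G'$ lie in $[(1-\varepsilon)\rho,(1+\varepsilon)\rho]$. Hence for distinct $x,y,z$,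
\begin{equation}\label{eq:bracket}
(1-3\varepsilon)\rho\le R_{xy}+R_{xz}-R_{yz}\le(1+3\varepsilon)\rho ,
\end{equation}
while for $y=z\ne x$ the middle expression is $2R_{xz}\ge2(1-\varepsilon)\rho$.

Let $x$ have degree less than $n-1$, and let $z_0\ne x$ be a non-neighbor of $x$. In \eqref{eq:identity} for the pair $x,z_0$, only neighbors $y$ of $x$ contribute, and they differ from $x$ and $z_0$. So \eqref{eq:bracket} gives $2/C_x\le(1+3\varepsilon)\rho$. For a neighbor $z$ of $x$, separate the term $y=z$ in \eqref{eq:identity}:
\[
\frac2{C_x}\ge(1-P_{xz})(1-3\varepsilon)\rho+2P_{xz}(1-\varepsilon)\rho=\big[(1-3\varepsilon)+P_{xz}(1+\varepsilon)\big]\rho .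
\]
Comparing the two bounds gives $P_{xz}\le\frac{6\varepsilon}{1+\varepsilon}$ for every neighbor $z$. These numbers sum to $1$, so $\deg(x)\ge\frac{1+\varepsilon}{6\varepsilon}$. Summing degrees gives the first bound on $|E'|$.

If $\varepsilon\ge1/n$, then $\frac{1+\varepsilon}{6\varepsilon}=\frac1{6\varepsilon}+\frac16\le\frac{n+1}6\le n-1$ for $n\ge2$, so $|E'|\ge\frac n2\cdot\frac{1+\varepsilon}{6\varepsilon}\ge\frac n{12\varepsilon}$. Finally, $\varepsilon(6n-13)<1$ is equivalent to $\frac{1+\varepsilon}{6\varepsilon}>n-2$, and then no vertex can have degree less than $n-1$.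
\end{proof}

The non-neighbor $z_0$ is the only source of an upper bound on $2/C_x$ that is free of the special term. The exception for degree $n-1$ is needed, as $G'=K_n$ shows when $\varepsilon$ is small.

\begin{remark}\label{rem:six}
For a leaf, Theorem~\ref{thm:degree} gives $\varepsilon\ge\frac15$, while Example~\ref{ex:leaf} gives $\varepsilon\ge\frac13$. The loss comes from estimating $\sum_yP_{xy}R_{xy}$ twice although it is common to both instances of \eqref{eq:identity}. Canceling it gives $R_{xz}-\sum_yP_{xy}R_{yz}=R_{xz_0}-\sum_yP_{xy}R_{yz_0}$, with left side at least $(P_{xz}(1+\varepsilon)-2\varepsilon)\rho$ and right side at most $2\varepsilon\rho$; this replaces $6$ by $4$ in the degree bound. That is still a factor $2$ short of the degree $\frac1{2\varepsilon}$ from the introduction, and the right constant needs the next section.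
\end{remark}

\section{Averaging over the network}\label{sec:average}

At a single vertex each resistance in \eqref{eq:identity} must be replaced by its worst possible value. After averaging over all vertices, Foster's theorem gives the terms $R_{xy}$ and $R_{xz}$ exactly, and only one comparison between $R_{\max}$ and $R_{\min}$ remains.

The right average is the following. Choose a vertex $X$ with $\Pr(X=x)=C_x/W$, and then two neighbors $Y,Z$ of $X$ independently, each with law $P_{X\cdot}$. Let
\[
\kappa=\Pr(Y=Z)=\frac1W\sum_x\sum_y\frac{c_{xy}^2}{C_x}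
\]
be the collision probability. For a $d$-regular graph with equal weights $\kappa=1/d$, so $1/\kappa$ is a weighted substitute for the degree.

\begin{lemma}\label{lem:collision}
In every network on $n\ge3$ vertices, $\dfrac{R_{\max}}{R_{\min}}\,(1-\kappa)\ge\dfrac{n-2}{n-1}$.
\end{lemma}

\begin{proof}
Since $\Pr(X=x,Y=y)=c_{xy}/W$, Lemma~\ref{lem:foster} gives $\mathbb E R_{XY}=\mathbb E R_{XZ}=2(n-1)/W$. We always have $Z\ne X$, and given $X=x$, $Z=z$ the vertex $Y$ has law $P_{x\cdot}$. So Lemma~\ref{lem:identity} gives
\[
\mathbb E\big[R_{XY}+R_{XZ}-R_{YZ}\big]=\sum_x\frac{C_x}W\cdot\frac2{C_x}=\frac{2n}W ,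
\]
and therefore $\mathbb E R_{YZ}=\frac{4(n-1)-2n}{W}=\frac{2(n-2)}W$. Dividing, $\mathbb E R_{YZ}/\mathbb E R_{XY}=\frac{n-2}{n-1}$. Now $\mathbb E R_{XY}\ge R_{\min}$ because $X\ne Y$, and $\mathbb E R_{YZ}\le(1-\kappa)R_{\max}$ because $R_{YZ}=0$ when $Y=Z$.
\end{proof}

Equality holds for $K_n$, where $\kappa=\frac1{n-1}$, and for the unit-weight star, where $R_{\max}/R_{\min}=2$ and $\kappa=\frac12+\frac1{2(n-1)}$. For a $d$-regular graph with equal weights the lemma reads $R_{\max}/R_{\min}\ge\frac{n-2}{n-1}\cdot\frac d{d-1}$, which is the factor $1+\frac1d$ of the introduction when $d$ is much smaller than $n$.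

It remains to pass from a small $\kappa$ to many edges. The obstacle is that $X$ is not uniform: if a few vertices of high degree carried most of the total conductance $W$, then $\kappa$ would say little about the degrees of the others. Identity~\eqref{eq:identity} rules this out by bounding each $C_x$ from above, and this is where $\varepsilon<\frac13$ is used.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $G'$ be an $\varepsilon$-resistance sparsifier of $K_n$ with $m$ edges, and let $C_{\max}=\max_xC_x$. By Lemmas~\ref{lem:collision} and~\ref{lem:scale},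
\begin{equation}\label{eq:kappa}
\kappa\le1-\frac{n-2}{n-1}\cdot\frac{1-\varepsilon}{1+\varepsilon}=\frac{1+(2n-3)\varepsilon}{(n-1)(1+\varepsilon)}=\frac{2\varepsilon(n-1)+1-\varepsilon}{(n-1)(1+\varepsilon)} .
\end{equation}
In \eqref{eq:identity} every bracket with $P_{xy}>0$ is at least $(1-3\varepsilon)\rho$: for $y\ne z$ by \eqref{eq:bracket}, and for $y=z$ because $2(1-\varepsilon)\ge1-3\varepsilon$. Since $1-3\varepsilon>0$, this gives $C_{\max}\le\frac2{(1-3\varepsilon)\rho}$. Lemma~\ref{lem:foster} gives $2(n-1)\le WR_{\max}\le W(1+\varepsilon)\rho$. Together,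
\begin{equation}\label{eq:WC}
\frac W{C_{\max}}\ge\frac{(n-1)(1-3\varepsilon)}{1+\varepsilon}.
\end{equation}
The Cauchy--Schwarz inequality over ordered pairs of adjacent vertices gives
\[
W^2=\Big(\sum_x\sum_{y\sim x}\frac{c_{xy}}{\sqrt{C_x}}\,\sqrt{C_x}\Big)^2\le\kappa W\cdot\sum_x\deg(x)\,C_x\le\kappa W\cdot2m\,C_{\max}.
\]
Hence $2m\ge W/(\kappa\,C_{\max})$, and \eqref{eq:kappa} and \eqref{eq:WC} yield $2m\ge\frac{(n-1)^2(1-3\varepsilon)}{2\varepsilon(n-1)+1-\varepsilon}$.
\end{proof}

Multiplying the bound by $4\varepsilon/n$ puts it in the form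
\begin{equation}\label{eq:normalized}
\frac{4\varepsilon}n\,m(n,\varepsilon)\ \ge\ \frac{n-1}n\cdot\frac{1-3\varepsilon}{1+\frac{1-\varepsilon}{2\varepsilon(n-1)}} .
\end{equation}
The right side tends to $1$ if $\varepsilon\to0$ and $n\varepsilon\to\infty$, and to $1-3\varepsilon$ if $\varepsilon<\frac13$ is fixed and $n\to\infty$. These are the lower bounds in Theorem~\ref{thm:sharp}.

\section{Resistances in regular graphs}\label{sec:regular}

For the upper bounds we need $d$-regular graphs with $R_{\max}/R_{\min}\le1+\frac{1+o(1)}d$. Let $H$ be a simple $d$-regular graph on $n$ vertices with unit conductances and adjacency matrix $A$, so that $L=dI-A$ and $A\mathbf 1=d\mathbf 1$. Suppose that the eigenvalues of $A$ on $\mathbf 1^\perp$ have absolute value at most $\lambda<d$. By \eqref{eq:R}, $\frac2{d+\lambda}\le R_{xy}\le\frac2{d-\lambda}$. This is too weak. From $nd=\operatorname{tr}A^2\le d^2+(n-1)\lambda^2$ we get $\lambda^2\ge\frac{d(n-d)}{n-1}$, so for $d\le n/2$ these bounds leave a relative error of order at least $d^{-1/2}$ and would call for degree of order $\varepsilon^{-2}$.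

The estimate is wasteful because it holds for every test vector in $\mathbf 1^\perp$, whereas resistances only involve $e_x-e_y$. For these vectors the first terms of the expansion of $M$ in powers of $A/d$ are counts of short walks. We compute the terms of order $0,1,2$ exactly and use $\lambda$ only for the rest, which costs $(\lambda/d)^3$. This is $o(1/d)$ as soon as $\lambda=o(d^{2/3})$. Write $\operatorname{cod}(x,y)=(A^2)_{xy}$ for the number of common neighbors of $x\ne y$, and
\[
\tau=\sum_{k\ge3}\Big(\frac\lambda d\Big)^k=\frac{(\lambda/d)^3}{1-\lambda/d},\qquad F_{xy}=1+\frac{1-A_{xy}}d-\frac{\operatorname{cod}(x,y)}{d^2}.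
\]
If $H$ is bipartite, its two sides have $n/2$ vertices each (count edges from both sides), and the vector $u$ with entries $n^{-1/2}$ on one side and $-n^{-1/2}$ on the other is a unit vector with $u\perp\mathbf 1$ and $Au=-du$. Then no $\lambda<d$ as above exists, and $u$ must be treated separately.

\begin{lemma}\label{lem:regular}
Let $H$ be a simple $d$-regular graph on $n$ vertices with unit conductances, let $0\le\lambda<d$, and let $x\ne y$.
\begin{itemize}
\item[(i)] Suppose that all eigenvalues of $A$ on $\mathbf 1^\perp$ have absolute value at most $\lambda$, and let $\gamma$ be the largest codegree of two adjacent vertices. Then $H$ is connected, $|\frac d2R_{xy}-F_{xy}|\le\tau$, and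
\[
1-\tau-\frac\gamma{d^2}\le\frac d2R_{xy}\le1+\frac1d+\tau .
\]
\item[(ii)] Suppose that $H$ is connected and bipartite, and that all eigenvalues of $A$ on $\{\mathbf 1,u\}^\perp$ have absolute value at most $\lambda$. Put $\beta=(u_x-u_y)^2\in\{0,\frac4n\}$. Then $|\frac d2R_{xy}-F_{xy}+\frac\beta4|\le\tau$, and
\[
1-\tau-\frac1n\le\frac d2R_{xy}\le1+\frac1d+\tau .
\]
\end{itemize}
\end{lemma}

\begin{proof}
Let $f=e_x-e_y$. Since $A_{xx}=0$ and $(A^2)_{xx}=d$, we have $f^Tf=2$, $f^TAf=-2A_{xy}$ and $f^TA^2f=2d-2\operatorname{cod}(x,y)$. Therefore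
\begin{equation}\label{eq:three}
\frac12\sum_{k=0}^2d^{-k}f^TA^kf=1-\frac{A_{xy}}d+\frac{d-\operatorname{cod}(x,y)}{d^2}=F_{xy}.
\end{equation}

(i) The kernel of $L=dI-A$ is spanned by $\mathbf 1$ because $\lambda<d$, so $H$ is connected. On $\mathbf 1^\perp$ the operator $A/d$ has norm at most $\lambda/d<1$, so $M=\frac1d\sum_{k\ge0}(A/d)^k$ there, and $\frac d2R_{xy}=\frac12\sum_{k\ge0}d^{-k}f^TA^kf$. The terms with $k\ge3$ contribute at most $\frac12\|f\|^2\tau=\tau$ in absolute value, and the others give $F_{xy}$. We have $F_{xy}\le1+\frac1d$. If $x\not\sim y$, then $\operatorname{cod}(x,y)\le d$ gives $F_{xy}\ge1$; if $x\sim y$, then $F_{xy}=1-\operatorname{cod}(x,y)/d^2\ge1-\gamma/d^2$.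

(ii) Write $f=g+(f^Tu)u$ with $g\in\{\mathbf 1,u\}^\perp$; note $(f^Tu)^2=\beta$ and $\|g\|^2\le2$. Since $Lu=2du$, and the series for $M$ converges on the $A$-invariant space $\{\mathbf 1,u\}^\perp$,
\[
\frac d2R_{xy}=\frac\beta4+\frac12\sum_{k\ge0}d^{-k}g^TA^kg .
\]
The terms with $k\ge3$ again contribute at most $\tau$. From $g^TA^kg=f^TA^kf-(-d)^k\beta$ and \eqref{eq:three}, the terms $k=0,1,2$ give $F_{xy}-\frac12(1-1+1)\beta$. The total is $F_{xy}-\frac\beta4$ up to $\pm\tau$, and $0\le\frac\beta4\le\frac1n$. Adjacent vertices of a bipartite graph have no common neighbor, so now $1\le F_{xy}\le1+\frac1d$ for all pairs.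
\end{proof}

When codegrees are small, $F_{xy}$ is about $1$ on edges and about $1+\frac1d$ on non-edges, as the heuristic in the introduction predicted. When $d$ is comparable to $n$, codegrees cannot be neglected.

\begin{example}\label{ex:bipartite}
Let $H=K_{d,d}$ with $d\ge2$ and $n=2d$. The matrix $A$ has rank $2$ and eigenvalues $\pm d$, so Lemma~\ref{lem:regular}(ii) applies with $\lambda=\tau=0$. For $x,y$ on the same side, $\operatorname{cod}(x,y)=d$ and $\beta=0$, so $\frac d2R_{xy}=1$; for adjacent $x,y$ we get $\frac d2R_{xy}=1-\frac1n$. Thus $R_{\max}/R_{\min}=\frac n{n-1}$, and with $\kappa=\frac2n$ equality holds in Lemma~\ref{lem:collision}. For $\varepsilon=\frac1{2n-1}$ we have $\frac{1+\varepsilon}{1-\varepsilon}=\frac n{n-1}$, so $m(n,\varepsilon)\le n^2/4$ for even $n\ge4$, about half of $\frac n{4\varepsilon}=\frac{n(2n-1)}4$. So the hypothesis $n\varepsilon_n\to\infty$ in Theorem~\ref{thm:sharp}(a) cannot be weakened to $\varepsilon_n=\Omega(1/n)$.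
\end{example}

\section{Random circulant graphs}\label{sec:circulant}

To prove Theorem~\ref{thm:sharp}(a) we need, for every large $n$, an exactly regular graph of prescribed approximate degree with small eigenvalues and small codegrees. For a set $S\subseteq\mathbb Z_n\setminus\{0\}$ with $S=-S$, the Cayley graph of $\mathbb Z_n$ with connection set $S$ joins $x$ and $y$ when $y-x\in S$. It is simple and $|S|$-regular whatever $S$ is, and for random $S$ its eigenvalues are sums of independent random variables. We use Bernstein's inequality: if $Y_1,\dots,Y_h$ are independent with mean zero, $|Y_a|\le K$ and $\sum_a\operatorname{Var}Y_a\le\sigma^2$, then for $t>0$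
\[
\Pr\Big(\Big|\sum_aY_a\Big|\ge t\Big)\le2\exp\Big(-\frac{t^2}{2(\sigma^2+Kt/3)}\Big).
\]

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(a)]
The lower bound follows from \eqref{eq:normalized}. For the upper bound fix $\delta\in(0,1)$, write $\varepsilon=\varepsilon_n$, and let $D=\frac{1+\delta}{2\varepsilon}$ be the target degree. The hypotheses say that $D/\log^3n\to\infty$ and $D/n\to0$. Let $h=\lfloor\frac{n-1}2\rfloor$ and $\alpha=\frac D{2h}$, which is at most $1$ for large $n$. Let $\xi_1,\dots,\xi_h$ be independent $\{0,1\}$-valued variables with mean $\alpha$, let $S=\{\pm a:\xi_a=1\}\subseteq\mathbb Z_n$, and let $H$ be the Cayley graph, of degree $d=|S|$. The residues $\pm1,\dots,\pm h$ are distinct and nonzero; they exhaust $\mathbb Z_n\setminus\{0\}$ for odd $n$ and miss only $n/2$ for even $n$.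

\emph{Degree and eigenvalues.} The vectors $x\mapsto e^{2\pi ijx/n}$, $j\in\mathbb Z_n$, form an orthogonal basis of eigenvectors of $A$, with eigenvalues
\[
\lambda_j=\sum_{s\in S}e^{2\pi ijs/n}=\sum_{a=1}^h2\xi_a\cos\frac{2\pi ja}n .
\]
The case $j=0$ is the vector $\mathbf 1$, with $\lambda_0=d$ and $\mathbb E\lambda_0=2h\alpha=D$. For $j\ne0$ the sum of $\cos(2\pi ja/n)$ over $a\in\mathbb Z_n\setminus\{0\}$ is $-1$, so $\mathbb E\lambda_j=-\alpha$ for odd $n$ and $\mathbb E\lambda_j=-\alpha(1+(-1)^j)$ for even $n$; in both cases $|\mathbb E\lambda_j|\le2$. The centered summands $2(\xi_a-\alpha)\cos(2\pi ja/n)$ are at most $K=2$ in absolute value and have total variance at most $4h\alpha=2D$. Let $t=4\sqrt{D\log n}$. For large $n$ we have $\frac23t\le2D$, so Bernstein's inequality gives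
\[
\Pr\big(|\lambda_j-\mathbb E\lambda_j|\ge t\big)\le2\exp\Big(-\frac{16D\log n}{8D}\Big)=2n^{-2}.
\]
By a union bound over $j$, with probability at least $1-2/n$ we have $|d-D|\le t=o(D)$ and $|\lambda_j|\le t+2\le\lambda:=6\sqrt{D\log n}$ for all $j\ne0$.

\emph{Codegrees.} For $a\in\mathbb Z_n$ let $|a|\in\{0,\dots,\lfloor n/2\rfloor\}$ be the representative of $\pm a$. Put $\xi_0=0$, and $\xi_{n/2}=0$ for even $n$, so that $\xi_{|a|}$ is the indicator of $a\in S$. The vertex $x+a$ is adjacent to both $x$ and $x+b$ exactly when $a\in S$ and $b-a\in S$. So for $b\ne0$,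
\[
\operatorname{cod}(x,x+b)=r(b):=\sum_{a\in\mathbb Z_n}\xi_{|a|}\,\xi_{|b-a|}.
\]
The terms are not independent, because each $\xi_i$ occurs in several of them. We split the sum into a bounded number of sums in which each variable occurs once.

If $|a|=|b-a|$, then $b-a=a$, since $b-a=-a$ would give $b=0$; the equation $2a=b$ has at most $2$ solutions. Every other term that is not identically zero has the form $\xi_i\xi_j$ with $i=|a|$, $j=|b-a|$ distinct elements of $\{1,\dots,h\}$. Let $\Gamma_b$ be the simple graph on $\{1,\dots,h\}$ whose edges are these pairs $\{i,j\}$. An edge $\{i,j\}$ arises from at most $4$ values of $a$, namely $\pm i,\pm j$. If $|a|=i$ then $|b-a|\in\{|b-i|,|b+i|\}$, and if $|b-a|=i$ then $a=b\mp i$ and $|a|$ lies in the same set; so $\Gamma_b$ has maximum degree at most $2$. It is thus a disjoint union of paths and cycles, and its edges split into $3$ matchings: alternate two colors, and use a third for one edge of each odd cycle. Hence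
\[
r(b)\le2+4(X_1+X_2+X_3),
\]
where $X_k$ is the sum of $\xi_i\xi_j$ over the edges of the $k$-th matching. Each $X_k$ is a sum of at most $h$ independent $\{0,1\}$-valued variables with mean $\alpha^2$. Let $\mu=h\alpha^2=\frac{D^2}{4h}$ and $T=\lceil e^2\mu+3\log n\rceil$. A union bound over $T$-element sets of edges, together with $T!\ge(T/e)^T$, gives
\[
\Pr(X_k\ge T)\le\binom hT\alpha^{2T}\le\frac{\mu^T}{T!}\le\Big(\frac{e\mu}T\Big)^T\le e^{-T}\le n^{-3}.
\]
By a union bound over $k$ and $b$, with probability at least $1-3n^{-2}$ all codegrees are at most $2+12T=O(D^2/n+\log n)$.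

\emph{Conclusion.} For large $n$ we have $2/n+3/n^2<1$, so some outcome satisfies all these bounds. For it, $d=(1+o(1))D$ and $\lambda/d=O(\sqrt{\log n/D})\to0$, so Lemma~\ref{lem:regular}(i) applies, with
\[
D\tau=O\Big(\sqrt{\frac{\log^3n}D}\Big)\to0,\qquad D\,\frac\gamma{d^2}=O\Big(\frac Dn+\frac{\log n}D\Big)\to0 .
\]
The first limit uses $\varepsilon_n\log^3n\to0$ and the second uses $n\varepsilon_n\to\infty$. Since $D\to\infty$,
\[
\frac{R_{\max}}{R_{\min}}\le\frac{1+\frac1d+\tau}{1-\tau-\gamma/d^2}=1+\frac{1+o(1)}D=1+\frac{1+o(1)}{1+\delta}\,2\varepsilon\le1+2\varepsilon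
\]
for large $n$. By Lemma~\ref{lem:scale}, $m(n,\varepsilon)\le nd/2$, that is, $\frac{4\varepsilon}nm(n,\varepsilon)\le2\varepsilon d=(1+o(1))(1+\delta)$. As $\delta\in(0,1)$ was arbitrary, $\limsup_n\frac{4\varepsilon_n}nm(n,\varepsilon_n)\le1$.
\end{proof}

\section{Ramanujan graphs}\label{sec:ramanujan}

In part (b) the degree stays bounded while $n\to\infty$, so the eigenvalue bound $6\sqrt{D\log n}$ of the last section exceeds the degree. We need an eigenvalue bound $o(d^{2/3})$ that does not depend on $n$, and take it from Lubotzky, Phillips and Sarnak. Recall that for an odd prime $q$ not dividing $p$, the Legendre symbol $\big(\frac pq\big)$ is $1$ if $p$ is a square modulo $q$ and $-1$ otherwise.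

\begin{theorem}[\cite{LPS}]\label{thm:lps}
Let $p\ne q$ be primes congruent to $1$ modulo $4$ with $\big(\frac pq\big)=-1$. There is a connected, bipartite, $(p+1)$-regular graph $X^{p,q}$ on $q(q^2-1)$ vertices whose adjacency eigenvalues other than $\pm(p+1)$ have absolute value at most $2\sqrt p$ and whose girth is at least $4\log_pq-\log_p4$.
\end{theorem}

These graphs come only in the sizes $n=q(q^2-1)$, which is why (b) is stated with a lower limit in $n$.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(b)]
Let $\ell(\varepsilon)=\liminf_n\frac{4\varepsilon}nm(n,\varepsilon)$. By \eqref{eq:normalized}, $\ell(\varepsilon)\ge1-3\varepsilon$ for $\varepsilon<\frac13$. It remains to show $\limsup_{\varepsilon\to0}\ell(\varepsilon)\le1$.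

Fix a prime $p\equiv1\pmod4$. There are infinitely many admissible $q$. Indeed, quadratic reciprocity gives $\big(\frac pq\big)=\big(\frac qp\big)$ because $p\equiv1\pmod 4$, so it suffices that $q\equiv1\pmod4$ and $q\equiv s\pmod p$ for a fixed non-square $s$ modulo $p$. This is one residue class modulo $4p$, coprime to $4p$, and it contains infinitely many primes by Dirichlet's theorem. For large $q$ the girth bound exceeds $2$, so $X^{p,q}$ has no loops or parallel edges. The eigenvalue $d=p+1$ is simple because the graph is connected, and so is $-d$, because changing signs on one side maps eigenvectors for $d$ to eigenvectors for $-d$. Hence Lemma~\ref{lem:regular}(ii) applies with $\lambda=2\sqrt p<p+1$ and $\tau=O(p^{-3/2})$. For large $p$, and $q$ so large that also $n=q(q^2-1)\ge p^{3/2}$,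
\begin{equation}\label{eq:lps}
\frac{R_{\max}}{R_{\min}}\le\frac{1+\frac1{p+1}+\tau}{1-\tau-\frac1n}\le1+\frac1p\big(1+O(p^{-1/2})\big),
\end{equation}
with an absolute implied constant.

Fix $\delta\in(0,1)$. For small $\varepsilon$ let $p$ be the least prime congruent to $1$ modulo $4$ with $p\ge\frac{1+\delta}{2\varepsilon}$. By the prime number theorem in arithmetic progressions, the number of such primes up to $s$ is $(1+o(1))\frac s{2\log s}$, so for each $\eta>0$ the interval $[s,(1+\eta)s]$ contains one when $s$ is large. Hence $p=(1+o(1))\frac{1+\delta}{2\varepsilon}$ as $\varepsilon\to0$. Since $\frac1p\le\frac{2\varepsilon}{1+\delta}$ and $p\to\infty$, the right side of \eqref{eq:lps} is at most $1+2\varepsilon$ for small $\varepsilon$. Lemma~\ref{lem:scale} then gives $m(n,\varepsilon)\le n(p+1)/2$ for infinitely many $n$, so $\ell(\varepsilon)\le2\varepsilon(p+1)=(1+o(1))(1+\delta)$ as $\varepsilon\to0$. Let $\varepsilon\to0$ and then $\delta\to0$.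
\end{proof}

\begin{thebibliography}{9}

\bibitem{KK}
Lior Kalman and Robert Krauthgamer, \emph{Flow Metrics on Graphs}, arXiv:2112.06916 (2021).

\bibitem{LPS}
Lubotzky, Phillips and Sarnak, \emph{Ramanujan graphs}, Combinatorica 8 (1988).

\end{thebibliography}
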